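\title{Common pairs of uncommon graphs}

\begin{abstract}
A graph $H$ is common if the number of monochromatic copies of $H$ in a red/blue coloring of a large complete graph is asymptotically minimized by the uniformly random coloring. A pair $(H_1,H_2)$ is $(p,1-p)$-common if a suitably weighted count of red copies of $H_1$ and blue copies of $H_2$ is minimized by the random coloring with red density $p$. We disprove the conjecture that every $(p,1-p)$-common pair contains a common graph. For $n\ge 10^6$ the pair $\bigl(K_3\sqcup 3C_4\sqcup(8n-12)K_2,\ K_3\sqcup nC_8\bigr)$ is $(\frac12,\frac12)$-common although neither graph is common, and for every $p\in(0,1)$ there is a $(p,1-p)$-common pair of graphs neither of which is common. One graph of the pair fails to be common far from the random coloring, the other fails near it, and each repairs the failure of the other.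
\end{abstract}

\section{Introduction}\label{sec:intro}

Color the edges of a large complete graph red and blue, and count the monochromatic copies of a fixed graph $H$. Can one do better than coloring at random? The question is asymptotic, and it is cleanest in the language of graph limits.

All graphs are finite and simple; $v(H)$ and $e(H)$ are the numbers of vertices and edges, and $H$ is \emph{non-empty} if $e(H)\ge1$. A \emph{kernel} is a bounded measurable function $K:[0,1]^2\to\mathbb{R}$ with $K(x,x')=K(x',x)$, and a \emph{graphon} is a kernel with values in $[0,1]$. The \emph{homomorphism density} of $H$ in $K$ is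
\[
t(H,K)=\int_{[0,1]^{V(H)}}\prod_{uv\in E(H)}K(x_u,x_v)\prod_{v\in V(H)}dx_v .
\]
We think of a graphon $W$ as the red graph and of $U=1-W$ as the blue graph. The constant graphon $p$ stands for the random coloring with red density $p$, and $t(H,p)=p^{e(H)}$. We write $\sqcup$ for disjoint union and $kH$ for $k$ disjoint copies of $H$. Directly from the definition, $t(H\sqcup H',K)=t(H,K)\,t(H',K)$ and $t(H,cK)=c^{e(H)}t(H,K)$.

A non-empty graph $H$ is \emph{common} if
\[
t(H,W)+t(H,1-W)\ge 2\cdot 2^{-e(H)}\qquad\text{for every graphon }W,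
\]
that is, if the constant $\frac12$ minimizes the left side. For $K_2$ this holds with equality, and for $K_3$ it is Lemma~\ref{lem:triangles}(a) below.

Nothing forces us to count the same graph in both colors, or to compare with the balanced random coloring. Let $H_1,H_2$ be non-empty and let $p_1,p_2\in(0,1)$ with $p_1+p_2=1$. The pair $(H_1,H_2)$ is \emph{$(p_1,p_2)$-common} if for every graphon $W$
\begin{equation}\label{eq:pair}
\frac{t(H_1,W)}{e(H_1)p_1^{e(H_1)-1}}+\frac{t(H_2,1-W)}{e(H_2)p_2^{e(H_2)-1}}\ \ge\ \frac{p_1}{e(H_1)}+\frac{p_2}{e(H_2)} .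
\end{equation}
Equality holds at $W=p_1$. The weights are forced up to a common factor: $c_1(p_1+\delta)^{e(H_1)}+c_2(p_2-\delta)^{e(H_2)}$ has derivative zero at $\delta=0$ exactly when $c_1e(H_1)p_1^{e(H_1)-1}=c_2e(H_2)p_2^{e(H_2)-1}$. All pairs in this paper have $e(H_1)=e(H_2)=m$, and then \eqref{eq:pair} reads
\begin{equation}\label{eq:equal}
p_1\,\frac{t(H_1,W)}{p_1^{m}}+p_2\,\frac{t(H_2,1-W)}{p_2^{m}}\ \ge\ 1 .
\end{equation}

The simplest common pairs consist of common graphs. The pair $(H,H)$ is $(\frac12,\frac12)$-common exactly when $H$ is common. Call $H$ \emph{Sidorenko} if $t(H,W)\ge t(K_2,W)^{e(H)}$ for all graphons $W$. If $H_1$ is Sidorenko and $d=t(K_2,W)$, then by Bernoulli's inequality the first term of \eqref{eq:pair} is at least $\frac{p_1}{e(H_1)}(d/p_1)^{e(H_1)}\ge\frac{p_1}{e(H_1)}+d-p_1$. Adding the same bound in blue shows that two Sidorenko graphs form a $(p,1-p)$-common pair for every $p$; in particular each of them is common. It is known that a pair can be $(p,1-p)$-common for some $p$ although one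 of its graphs is not common, and it is natural to guess that the other graph must then carry the inequality by being common itself. This is the conjecture posed by Behague, Morrison and Noel~\cite{BMN}:
\begin{quote}
\emph{If $(H_1,H_2)$ is $(p,1-p)$-common for some $p\in(0,1)$, then at least one of $H_1$ and $H_2$ is common.}
\end{quote}
We show that it is false, already for $p=\frac12$.

\begin{theorem}\label{thm:half}
Let $n\ge10^6$ and
\[
H_1=K_3\sqcup 3C_4\sqcup(8n-12)K_2,\qquad H_2=K_3\sqcup nC_8 .
\]
Neither $H_1$ nor $H_2$ is common, but $(H_1,H_2)$ is $(\frac12,\frac12)$-common.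
\end{theorem}

\begin{theorem}\label{thm:all}
For every $p\in(0,1)$ there are graphs $H_1,H_2$, neither of them common, such that $(H_1,H_2)$ is $(p,1-p)$-common.
\end{theorem}

The graphs in both theorems are disconnected, and we make no claim about connected graphs.

Section~\ref{sec:blocks} studies colorings with two equal blocks. They show that our graphs are not common, and they show by hand why the pair nevertheless is. Section~\ref{sec:tools} collects the general tools and Section~\ref{sec:half} proves Theorem~\ref{thm:half}. For $p\ne\frac12$ the graphs must change; Section~\ref{sec:graphs} explains how and constructs them, and Section~\ref{sec:all} proves Theorem~\ref{thm:all}.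

\section{Two-block colorings}\label{sec:blocks}

Let $\chi=1$ on $[0,\frac12)$ and $\chi=-1$ on $[\frac12,1]$, and consider the kernel $K(x,x')=a+b\chi(x)\chi(x')$ with $a,b\in\mathbb{R}$. Expand the product in $t(H,K)$ over the set $F\subseteq E(H)$ of edges at which the second summand is chosen. The term of $F$ carries the factor $\prod_v\int\chi^{\deg_F(v)}$, which is $1$ if all degrees of $F$ are even and $0$ otherwise. Calling $F$ \emph{even} in the first case, we get
\begin{equation}\label{eq:even}
t(H,a+b\chi\chi)=\sum_{F\subseteq E(H)\ \text{even}}a^{e(H)-|F|}\,b^{|F|}.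
\end{equation}
A non-empty even set contains a cycle. So a forest $T$ has density $a^{e(T)}$, the cycle $C_k$ has density $a^k+b^k$, and a graph $G$ with no cycle shorter than $\ell$ has density $a^{e(G)}+O(|b|^{\ell})$ as $b\to0$ with $a$ bounded.

For $|z|+|y|\le1$ let $W_{z,y}$ be the graphon with $2W_{z,y}=1+z+y\chi\chi$. Then $1-W_{z,y}=W_{-z,-y}$. The parameter $z$ moves the edge density and $y$ moves the structure: $W_{0,0}=\frac12$ is the random coloring, $W_{0,-1}$ is the complete bipartite graph between the two halves, and $W_{0,1}$ is the union of two cliques. A graph $H$ is not common as soon as $t(H,2W)+t(H,2U)<2$ for some $W$. The family contains two unrelated ways to achieve this.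

\subsection*{Failure near the random coloring}

A small $y>0$ moves odd cycles from blue to red. Lowering the red density slightly then removes more red copies than it creates blue ones.

\begin{lemma}\label{lem:local}
Let $k\ge3$ be odd and let $G$ be a graph with $N\ge k$ edges and no cycle of length at most $2k$. Then $C_k\sqcup G$ is not common.
\end{lemma}

\begin{proof}
Let $H=C_k\sqcup G$, $m=N+k$, and $W=W_{z,y}$ with $z=-y^k/m$ and $y\to0^+$. By \eqref{eq:even}, and because $k$ is odd,
\begin{align*}
t(H,2W)+t(H,2U)&=\bigl((1+z)^k+y^k\bigr)(1+z)^N+\bigl((1-z)^k-y^k\bigr)(1-z)^N+O(y^{2k+1})\\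
&=(1+z)^m+(1-z)^m+y^k\bigl[(1+z)^N-(1-z)^N\bigr]+O(y^{2k+1})\\
&=2+m(m-1)z^2+2Nzy^k+O(y^{2k+1})\\
&=2+\frac{k-1-N}{m}\,y^{2k}+O(y^{2k+1}),
\end{align*}
which is less than $2$ for small $y$.
\end{proof}

The gain is of order $y^{2k}$ only, so a single short even cycle destroys it; this is the role of the hypothesis on cycles. For $k=3$ the shortest even cycle allowed in $G$ is $C_8$.

\subsection*{Failure near the bipartite coloring}

If red is almost complete bipartite, it has almost no odd cycles. Blue is then almost a union of two cliques, where each cycle has twice its random density. A bounded number of such factors $2$ can be paid for by lowering the blue density a little, provided that $H$ has many further edges that lie in no cycle.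

\begin{lemma}\label{lem:global}
Let $(k,j)\in\{(3,3),(5,1)\}$, let $T$ be a forest, and let $N=4j+e(T)\ge4000$. Then $H=C_k\sqcup jC_4\sqcup T$ is not common.
\end{lemma}

\begin{proof}
For $\xi\in[0,1]$ let $W=W_{\xi,-(1-\xi)}$, which equals $\xi$ inside the halves and $1$ across. We have $(1+\xi)^k-(1-\xi)^k=2\sum_{i\text{ odd}}\binom ki\xi^i\le2^k\xi$, so \eqref{eq:even} gives
\begin{align*}
t(H,2W)&=\bigl[(1+\xi)^k-(1-\xi)^k\bigr]\bigl[(1+\xi)^4+(1-\xi)^4\bigr]^j(1+\xi)^{N-4j}\le2^{k+j}\xi(1+\xi)^N,\\
t(H,2U)&=2(1-\xi)^k\cdot2^j(1-\xi)^{4j}\cdot(1-\xi)^{N-4j}=2^{j+1}(1-\xi)^{N+k}.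
\end{align*}
In both cases the sum is at most $64\xi\exp(\xi N)+16\exp(-\xi N)$. For $\xi=3/N$ this is less than $192\cdot20.1/4000+16/20<2$, since $20<\exp(3)<20.1$.
\end{proof}

With $\xi=\frac{\ln N}{2N}$ the sum is at most $(32\ln N+16)/\sqrt N$, which tends to $0$. So these graphs are arbitrarily far from common as $N\to\infty$.

\subsection*{Why the pair survives both attacks}

Take the graphs of Theorem~\ref{thm:half} and put $M=8n$; both have $M+3$ edges. By Lemma~\ref{lem:global} with $T=(M-12)K_2$, the graph $H_1$ is not common, and by Lemma~\ref{lem:local} with $k=3$ and $G=nC_8$, the graph $H_2$ is not common. By \eqref{eq:equal}, the pair is $(\frac12,\frac12)$-common if $F=t(H_1,2W)+t(H_2,2U)\ge2$ for all $W$. On $W_{z,y}$,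
\[
F=\bigl((1+z)^3+y^3\bigr)\bigl((1+z)^4+y^4\bigr)^3(1+z)^{M-12}+\bigl((1-z)^3-y^3\bigr)\bigl((1-z)^8+y^8\bigr)^n .
\]
We test this at the colorings that defeated the two graphs separately.

\emph{Near the random coloring.} For fixed $n$ and $(z,y)\to(0,0)$, the expansion in the proof of Lemma~\ref{lem:local} acquires the term $3y^4$ from the red $4$-cycles, and the harmful term $2Mzy^3$ satisfies $|z||y|^3\le|y|(z^2+y^4)/2$. Hence $F=2+(M+3)(M+2)z^2+3y^4+o(z^2+y^4)\ge2$. Here $H_1$ protects $H_2$.

\emph{Red almost bipartite}, $(z,y)=(\xi,-(1-\xi))$. The blue term is $2^{n+1}(1-\xi)^{M+3}$. The bounded factor $16$ of Lemma~\ref{lem:global} has become $2^{n+1}$, and $\xi=3/M$ no longer compensates it.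

\emph{Blue almost bipartite}, $(z,y)=(-\xi,1-\xi)$. Now $F\ge16(1-\xi)^{M+3}+6\xi\cdot2^n$. If $\xi\ge2^{-n}/3$, the second term is at least $2$. Otherwise the first is at least $16\bigl(1-(M+3)2^{-n}/3\bigr)>2$. To make the blue term small one must keep the blue density exponentially close to $\frac12$, and then the red term cannot be lowered. In these two cases $H_2$ protects $H_1$.

The proof of Theorem~\ref{thm:half} carries out these three computations for an arbitrary graphon, with the triangle density in the role of $y^3$.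

\section{Spectra, triangles and a harmonic mean}\label{sec:tools}

We identify a kernel $K$ with the self-adjoint Hilbert--Schmidt operator $(Kg)(x)=\int K(x,x')g(x')\,dx'$ on $L^2[0,1]$. Let $\lambda_1,\lambda_2,\dots$ be its eigenvalues, which are real, listed with multiplicity. We use the following standard facts: $\int K^2=\sum\lambda_i^2$; $t(C_k,K)=\operatorname{tr}K^k=\sum\lambda_i^k$ for $k\ge3$; the operator norm is $\|K\|=\max|\lambda_i|$; if $\langle g,Kg\rangle>0$ for a unit vector $g$, then the largest eigenvalue is at least $\langle g,Kg\rangle$; and the trace of a product of bounded operators with at least two Hilbert--Schmidt factors is invariant under cyclic shifts. For a graphon, $\|W\|^2\le\int W^2\le1$.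

Throughout, $W$ is a graphon, $U=1-W$, $d=t(K_2,W)=\langle1,W1\rangle$, $d'=1-d$, and $\deg_W=W1$. Note that $t(K_{1,2},W)=\int\deg_W^2\ge d^2$.

\begin{lemma}\label{lem:triangles}
For every graphon $W$:
\begin{itemize}
\item[(a)] $t(K_3,W)+t(K_3,U)\ge1-3d+3d^2\ge\frac14$;
\item[(b)] $t(K_3,W)\ge d(2d-1)$;
\item[(c)] $t(C_5,W)\ge t(K_3,W)^4$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Expanding the three factors $1-W$ gives $t(K_3,U)=1-3d+3t(K_{1,2},W)-t(K_3,W)$, and $1-3d+3d^2=\frac14+3(d-\frac12)^2$.

(b) For $u,v\in[0,1]$ we have $uv\ge u+v-1$. Applying this to two of the three edges gives $t(K_3,W)\ge2t(K_{1,2},W)-d\ge2d^2-d$.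

(c) Let $G'$ arise from $G$ by adding a new vertex with the same neighbors as a vertex $v$. Let $g$ be the product of $W$ over the edges of $G$ not at $v$, and let $\Phi=\int\prod_{u:\,uv\in E(G)}W(x_u,x_v)\,dx_v$. By Cauchy--Schwarz and $0\le g\le1$, we get $t(G,W)^2=(\int g\Phi)^2\le\int g\cdot\int g\Phi^2\le t(G',W)$. Two such steps lead from $K_3$ to $K_{1,1,2}$ to $K_{1,2,2}$, so $t(K_{1,2,2},W)\ge t(K_3,W)^4$. The graph $K_{1,2,2}$ is a $4$-cycle $a_1b_1a_2b_2$ with a vertex $c$ joined to all four vertices. It has the spanning cycle $ca_1b_1a_2b_2$, and deleting edges does not lower a density in a graphon.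
\end{proof}

In \eqref{eq:equal} the edge density enters with a huge exponent, and the coloring may tune it to exploit any imbalance between the two terms, as in Lemma~\ref{lem:local}. The next lemma removes the edge density from the problem. The price is that an arithmetic mean is replaced by a harmonic mean.

\begin{lemma}\label{lem:hm}
Let $p_1,p_2>0$ and $x_1,x_2\ge0$ satisfy $p_1+p_2=1$ and $p_1x_1+p_2x_2=1$. For $N\ge2$ and $G_1,G_2>0$,
\[
p_1x_1^NG_1+p_2x_2^NG_2\ \ge\ \Bigl(\frac{p_1}{G_1}+\frac{p_2}{G_2}\Bigr)^{-1}.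
\]
In particular, if $|z|\le1$ and $\frac1{G_1}+\frac1{G_2}\le2$, then $(1+z)^NG_1+(1-z)^NG_2\ge2$.
\end{lemma}

\begin{proof}
By Cauchy--Schwarz, the left side times $\frac{p_1}{G_1}+\frac{p_2}{G_2}$ is at least $(p_1x_1^{N/2}+p_2x_2^{N/2})^2$. By Jensen's inequality for the convex function $x^{N/2}$, this is at least $(p_1x_1+p_2x_2)^N=1$. For the last claim take $p_1=p_2=\frac12$, $x_1=1+z$, $x_2=1-z$.
\end{proof}

\section{The balanced case}\label{sec:half}

In a two-block coloring, a triangle density away from its random value forces $y\ne0$ and hence an excess of even cycles. The following lemma says the same for every graphon.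

\begin{lemma}\label{lem:cycles}
Let $W$ be a graphon, $\delta=t(K_2,2W)$, $T=t(K_3,2W)$, and let $k\ge4$ be even. Then
\[
t(C_k,2W)\ge\delta^k+\min\bigl\{(T-\delta^3)^{k-2},\ c_k\delta^{k-2}\bigr\},\qquad c_k=\Bigl(\frac{k}{3(k-2)}\Bigr)^{\frac{k-2}{k-3}} .
\]
Here $c_4=\frac49$ and $c_8=(\frac49)^{6/5}\ge\frac13$.
\end{lemma}

\begin{proof}
If $\delta=0$ the right side is $0$, so let $\delta>0$. Let $\lambda_1$ be the largest eigenvalue of $2W$ and $\lambda_2,\lambda_3,\dots$ the others. Then $\lambda_1\ge\langle1,2W1\rangle=\delta$, and $\int(2W)^2\le4\int W=2\delta$, so $\sum_{i\ge2}\lambda_i^2\le2\delta-\delta^2\le1$. Write $|\lambda|^3=(\lambda^2)^{\frac{k-3}{k-2}}(\lambda^k)^{\frac1{k-2}}$. H\"older's inequality gives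
\[
|T-\lambda_1^3|=\Bigl|\sum_{i\ge2}\lambda_i^3\Bigr|\le\Bigl(\sum_{i\ge2}\lambda_i^2\Bigr)^{\frac{k-3}{k-2}}\Bigl(\sum_{i\ge2}\lambda_i^k\Bigr)^{\frac1{k-2}}\le\Bigl(\sum_{i\ge2}\lambda_i^k\Bigr)^{\frac1{k-2}} .
\]
Hence $t(C_k,2W)\ge\psi(\lambda_1^3)$, where $\psi(u)=u^{k/3}+(T-u)^{k-2}$. We know only that $\lambda_1^3\ge\delta^3$, so we minimize $\psi$ on $[\delta^3,\infty)$. Since $\psi(u)\to\infty$, the minimum is attained, either at $\delta^3$, where $\psi=\delta^k+(T-\delta^3)^{k-2}$, or at a point $u>\delta^3$ with $\psi'(u)=0$. At such a point $(T-u)^{k-3}=\frac{k}{3(k-2)}u^{(k-3)/3}$, so $(T-u)^{k-2}=c_ku^{(k-2)/3}$ and $\psi(u)\ge\delta^k+c_k\delta^{k-2}$. Finally, $(\frac49)^{6/5}\ge\frac13$ is equivalent to $4^6\ge3^7$.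
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:half}]
We saw in Section~\ref{sec:blocks} that neither graph is common. Let $W$ be a graphon, $M=8n$, $2d=1+z$, and
\[
A=t(K_3,2W),\quad B=t(K_3,2U),\quad\gamma=t(C_4,2W),\quad\kappa=t(C_8,2U).
\]
We must show that $F=A\gamma^3(1+z)^{M-12}+B\kappa^n\ge2$. Lemma~\ref{lem:triangles}(a),(b) and Lemma~\ref{lem:cycles}, applied to $W$ and to $U$, give
\begin{align}
A+B&\ge2+6z^2=(1+z)^3+(1-z)^3,\label{eq:F1}\\
A&\ge4z(1+z),\qquad B\ge-4z(1-z),\label{eq:F2}\\
\gamma&\ge(1+z)^4+\min\bigl\{(A-(1+z)^3)^2,\ \tfrac49(1+z)^2\bigr\},\label{eq:F3}\\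
\kappa&\ge(1-z)^8+\min\bigl\{(B-(1-z)^3)^6,\ \tfrac13(1-z)^6\bigr\}.\label{eq:F4}
\end{align}
In particular $\gamma\ge(1+z)^4$ and $\kappa\ge(1-z)^8$, so
\begin{equation}\label{eq:crude}
F\ge A(1+z)^M+B(1-z)^M .
\end{equation}

\medskip\noindent\textbf{Step 1: $|z|\ge2\cdot10^{-6}$.} The majority color has triangles by \eqref{eq:F2}, and its term in \eqref{eq:crude} alone gives $F\ge4|z|(1+|z|)^{M+1}$. Since $\ln(1+u)\ge u-u^2/2\ge\frac{15}{16}u$ for $0\le u\le\frac18$, and $M\ge8\cdot10^6$, we have $(1+|z|)^M\ge(1+2\cdot10^{-6})^{8\cdot10^6}\ge\exp(15)>20^5$. Thus $F\ge8\cdot10^{-6}\cdot3.2\cdot10^6>2$.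

\medskip
From now on $|z|<2\cdot10^{-6}$. This does not make $(1\pm z)^M$ close to $1$, because $M|z|$ may be large, but it makes every bounded power of $1\pm z$ close to $1$.

\medskip\noindent\textbf{Step 2: reduction to one parameter.} Let $\tau=A-(1+z)^3$ be the excess of red triangles. By \eqref{eq:F1}, $B\ge(1-z)^3-\tau$, so \eqref{eq:crude} gives
\[
F\ge(1+z)^{M+3}+(1-z)^{M+3}+\tau\bigl[(1+z)^M-(1-z)^M\bigr].
\]
If $\tau z\ge0$, the last term is nonnegative and $F\ge2$. So assume $\tau z<0$: the color with the triangle excess has the lower density, as in Lemma~\ref{lem:local}. Put $\sigma=\tau/(1+z)^3$ and $r=(1-z)^3/(1+z)^3$. The number $r-1$ has the sign of $-z$, so $\tau(r-1)>0$ and $(1-z)^3(1-\sigma)=(1-z)^3-\tau r\le(1-z)^3-\tau$. Therefore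
\begin{equation}\label{eq:AB}
A=(1+z)^3(1+\sigma),\qquad B\ge(1-z)^3(1-\sigma).
\end{equation}
With $\alpha=\gamma/(1+z)^4$ we have $F=A\alpha^3(1+z)^M+B\kappa^n$, and \eqref{eq:F3} becomes
\begin{equation}\label{eq:alpha}
\alpha\ge1+\min\bigl\{\sigma^2(1+z)^2,\ \tfrac49(1+z)^{-2}\bigr\}.
\end{equation}
The three remaining steps correspond to the three tests of Section~\ref{sec:blocks}.

\medskip\noindent\textbf{Step 3: $|\sigma|\le\frac15$.} The minimum in \eqref{eq:alpha} is the first entry, so $\alpha^3\ge1+3\sigma^2(1+z)^2\ge1+w$ with $w=2.97\sigma^2$. By \eqref{eq:AB},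
\[
F\ge(1+z)^{M+3}G_1+(1-z)^{M+3}G_2,\qquad G_1=(1+\sigma)(1+w),\quad G_2=1-\sigma .
\]
By Lemma~\ref{lem:hm} it suffices to show $G_1+G_2\le2G_1G_2$. The left side is $2+w+\sigma w$ and the right side is $2+2w-2\sigma^2-2\sigma^2w$, so we need $2\sigma^2+\sigma w+2\sigma^2w\le w$. After division by $\sigma^2$ this follows from $2+2.97\sigma+5.94\sigma^2\le2+0.594+0.2376<2.97$. (With $j$ copies of $C_4$ one would have $w\approx j\sigma^2$ against a loss of $2\sigma^2$; this estimate is the reason for taking three.)

\medskip\noindent\textbf{Step 4: $\sigma<-\frac15$.} Then $z>0$, and blue has too many triangles. By \eqref{eq:AB}, $B\ge1.2(1-z)^3\ge1.19$ and $B-(1-z)^3\ge0.2(1-z)^3\ge0.199$. Since $0.199^6>6.2\cdot10^{-5}$ and $(1-z)^8\ge1-8z\ge1-1.6\cdot10^{-5}$, inequality \eqref{eq:F4} gives $\kappa\ge1+4\cdot10^{-5}$. Then $\kappa^n\ge1+4\cdot10^{-5}n\ge41$ and $F\ge B\kappa^n>2$. This step dictates the constants: the threshold for $|z|$ must be small enough that $8|z|$ is below $0.199^6$, and $n$ must then be large enough for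 Step~1.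

\medskip\noindent\textbf{Step 5: $\sigma>\frac15$.} Then $z<0$, and red has too many triangles. We have $A\ge1.2(1+z)^3\ge1.19$, and \eqref{eq:alpha} gives $\alpha\ge1+\min\{0.04(1+z)^2,\frac49\}\ge1.039$, so $\alpha^3\ge1.117$ and $A\alpha^3\ge1.329$. The bound on $B$ in \eqref{eq:AB} may now be useless, and we split according to the size of $B$.

If $B\ge0.82$, then $F\ge1.329(1+z)^M+0.82(1-z)^M\ge2$ by Lemma~\ref{lem:hm}, because $\frac1{1.329}+\frac1{0.82}<0.753+1.220<2$.

Let $B<0.82$. Since $(1-z)^3\ge1$, we have $(B-(1-z)^3)^6\ge0.18^6>3.4\cdot10^{-5}$. By \eqref{eq:F4}, $\kappa\ge1+3.4\cdot10^{-5}\ge\exp(3.3\cdot10^{-5})$. If $B\kappa^n\ge2$ we are done. Otherwise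
\[
nB<2n\exp(-3.3\cdot10^{-5}n)\le2\cdot10^6\exp(-33)<2\cdot10^6/20^{11}<10^{-8},
\]
because $n\exp(-3.3\cdot10^{-5}n)$ is decreasing for $n\ge10^6$. So blue is almost triangle-free, and this pins down its density: $4|z|\le B$ by \eqref{eq:F2}, whence $(1+z)^M\ge1-8n|z|\ge1-2nB\ge0.99$. It also pushes the triangles into red: $A\ge2-B\ge1.99$ by \eqref{eq:F1}. Therefore $F\ge A\alpha^3(1+z)^M\ge1.99\cdot1.117\cdot0.99>2$.
\end{proof}

\section{The graphs for unequal densities}\label{sec:graphs}

The case $p=\frac12$ of Theorem~\ref{thm:all} is Theorem~\ref{thm:half}. Replacing $W$ by $1-W$ in \eqref{eq:pair} shows that $(H_1,H_2)$ is $(p,1-p)$-common if and only if $(H_2,H_1)$ is $(1-p,p)$-common. So we fix $p_1<\frac12<p_2$ with $p_1+p_2=1$. We keep the design, with $H_1$ failing by Lemma~\ref{lem:global} and $H_2$ by Lemma~\ref{lem:local}, but three ingredients change.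

\emph{The triangle becomes a pentagon.} Let $H_i=K_3\sqcup G_i$ with $G_1,G_2$ triangle-free and $e(G_1)=e(G_2)$, and let $W=p_1+y\chi\chi$. By \eqref{eq:even} the left side of \eqref{eq:equal} is $1+(p_1^{-2}-p_2^{-2})y^3+O(y^4)$. The cubic terms cancel only for $p_1=p_2$; otherwise a small $y<0$ violates \eqref{eq:equal}, and no $4$-cycle helps. With $C_5$ in place of $K_3$ the uncancelled term is of order $|y|^5$, and a single $C_4$ absorbs it. Lemma~\ref{lem:local} with $k=5$ then requires the rest of $H_2$ to have no cycle of length at most $10$.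

\emph{Edges become paths of length two.} For triangles, Lemma~\ref{lem:triangles}(a) shows that irregular degrees only help. For pentagons we shall only bound the effect of irregular degrees in absolute value, so both graphs must gain from irregularity. The graph $K_{1,2}$ does, and it is still a forest.

\emph{Long cycles become dense graphs of large girth.} Let red be complete bipartite, $W=W_{0,-1}$. There is no red $C_5$, and blue is a union of two cliques, of density $\frac12<p_2$. There $t(C_{12},U)=2^{-11}$, so for $H_2=C_5\sqcup nC_{12}$ the left side of \eqref{eq:equal} tends to $0$ as $n\to\infty$ whenever $p_2>2^{-11/12}$. A blue clique of measure $\mu$ gives $t(G,U)\ge\mu^{v(G)}$, to be compared with $p_2^{e(G)}$. So we need a graph with far more edges than vertices, which is still Sidorenko and has no short cycles.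

\begin{lemma}\label{lem:gamma}
For every $\varepsilon>0$ there is a non-empty bipartite Sidorenko graph $\Gamma$ with no cycle of length less than $12$ and with $v(\Gamma)\le\varepsilon e(\Gamma)$.
\end{lemma}

\begin{proof}
Call a graph \emph{good} if it is non-empty, bipartite and Sidorenko, with no isolated vertex and no cycle of length less than $12$. Fix an integer $q\ge\max\{2,4/\varepsilon\}$. We raise degrees by gluing copies of a good graph along a set of vertices that are far apart.

\emph{Gluing.} Let $G$ be good, let $S\subseteq V(G)$ have pairwise distances at least $6$, and let $G'$ be obtained from $q$ disjoint copies of $G$ by identifying, for each $s\in S$, the $q$ copies of $s$. We claim that $G'$ is good. It has no isolated vertex. Since $S$ is independent, $e(G')=qe(G)$, and with $\Phi(x_S)=\int\prod_{uv\in E(G)}W(x_u,x_v)\,dx_{V(G)\setminus S}$, Jensen's inequality gives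
\[
t(G',W)=\int\Phi^q\ge\Bigl(\int\Phi\Bigr)^q=t(G,W)^q\ge t(K_2,W)^{qe(G)} .
\]
Mapping every vertex to its original in $G$ is a homomorphism, so $G'$ is bipartite. Finally, $G'-S$ is a disjoint union of copies of $G-S$. A cycle with at most one vertex in $S$ therefore lies in one copy of $G$ and has length at least $12$. A cycle with at least two vertices in $S$ is cut by them into at least two paths, each lying in one copy of $G$ and joining distinct vertices of $S$; each has length at least $6$.

\emph{Iteration.} Call a vertex \emph{light} if its degree is less than $q$ and \emph{heavy} otherwise. Let $G_0=K_2$. Given $G_i$, let $S_i$ be a maximal set of light vertices with pairwise distances at least $6$, and let $G_{i+1}$ be obtained by gluing $q$ copies of $G_i$ along $S_i$. For instance, $G_1$ is the star $K_{1,q}$, and $G_2$ consists of $q$ such stars sharing one leaf. Gluing multiplies the degrees in $S_i$, which lie in $[1,q)$, by $q$ and leaves the other degrees unchanged. So the vertices of $S_i$ become heavy, and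 all degrees stay below $q^2$. A ball of radius $5$ thus has at most $J=\sum_{j=0}^5q^{2j}$ vertices. Let $\ell_i$ and $h_i$ be the numbers of light and heavy vertices of $G_i$. By maximality the balls of radius $5$ around $S_i$ cover all light vertices, so $|S_i|\ge\ell_i/J$. Then
\[
\ell_{i+1}=q(\ell_i-|S_i|)\le q\Bigl(1-\frac1J\Bigr)\ell_i,\qquad h_{i+1}=qh_i+|S_i|\ge qh_i .
\]
With $\ell_0=2$ and $h_1=1$ this gives $\ell_i\le2q^i(1-\frac1J)^i$ and $h_i\ge q^{i-1}$, so $\ell_i\le h_i$ for large $i$. For such $i$ we have $e(G_i)\ge\frac q2h_i\ge\frac q4v(G_i)\ge v(G_i)/\varepsilon$.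
\end{proof}

Choose $\varepsilon>0$ with $p_1^\varepsilon>p_2$, which is possible because $p_1^\varepsilon\to1$ as $\varepsilon\to0$. Apply Lemma~\ref{lem:gamma} with $\varepsilon/2$ and take a large even number of disjoint copies of the resulting graph. This gives a Sidorenko graph $\Gamma$ with no cycle of length less than $12$, with $e(\Gamma)$ even and with $v(\Gamma)+12\le\varepsilon e(\Gamma)$. Let $\Gamma^*=\Gamma\sqcup C_{12}$ and $g=e(\Gamma^*)=e(\Gamma)+12$. Then
\begin{equation}\label{eq:dense}
p_1^{v(\Gamma^*)}\ge p_1^{\varepsilon e(\Gamma)}>p_2^{e(\Gamma)}\ge p_2^{\,g}.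
\end{equation}
The extra $C_{12}$ is there because its density, a sum of twelfth powers of eigenvalues, detects every deviation from a constant graphon. For $n\ge1$ let $N=ng$, which is even, and
\[
H_1=C_5\sqcup C_4\sqcup\tfrac{N-4}2K_{1,2},\qquad H_2=C_5\sqcup n\Gamma^* .
\]
Both graphs have $m=N+5$ edges. For $N\ge4000$ the graph $H_1$ is not common by Lemma~\ref{lem:global}, and $H_2$ is not common by Lemma~\ref{lem:local} with $k=5$. Theorem~\ref{thm:all} therefore follows from the next proposition.

\begin{proposition}\label{prop:pair}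
For all sufficiently large $n$, the pair $(H_1,H_2)$ is $(p_1,p_2)$-common.
\end{proposition}

\section{Proof of Proposition~\ref{prop:pair}}\label{sec:all}

\subsection*{Three measures of distance from the constant $p_1$}

Let $P$ be the orthogonal projection of $L^2[0,1]$ onto the constants, $f=\deg_W-d=(I-P)W1$, and $R=(I-P)W(I-P)$. With respect to $L^2=\mathbb{R}1\oplus1^\perp$,
\begin{equation}\label{eq:block}
W=\begin{pmatrix}d&f^*\\ f&R\end{pmatrix},\qquad U=P-W=\begin{pmatrix}d'&-f^*\\ -f&-R\end{pmatrix},
\end{equation}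
where $f^*=\langle f,\cdot\rangle$, and $\|R\|\le\|W\|\le1$. Put
\[
\omega=\|f\|^2,\qquad\rho=\operatorname{tr}R^4,\qquad s=\operatorname{tr}R^5,\qquad D=t(K_{1,2},W),\qquad D'=t(K_{1,2},U).
\]
Then $D=d^2+\omega$ and $D'=d'^2+\omega$, and $\omega=\int\deg_W^2-d^2\le d-d^2\le\frac14$. The graphon $W$ equals $p_1$ almost everywhere exactly when $d-p_1$, $\omega$ and $\rho$ all vanish. For $W=d+y\chi\chi$ we have $\omega=0$, $\rho=y^4$ and $s=y^5$.

\begin{lemma}\label{lem:block}
For every graphon $W$:
\begin{itemize}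
\item[(a)] $|s|\le\rho^{5/4}$;
\item[(b)] $t(C_4,W)\ge D^2+\rho$;
\item[(c)] $|t(C_5,W)-d^5-s|\le25\omega$ and $|t(C_5,U)-d'^5+s|\le25\omega$;
\item[(d)] $t(\Gamma^*,U)\ge d'^{\,g-12}\,t(C_{12},U)\ge d'^{\,g-12}D'^6$;
\item[(e)] $\rho=t(C_4,W)-4\pi_4+4\pi_1\pi_3+2\pi_2^2-4\pi_1^2\pi_2+\pi_1^4$, where $\pi_i=\langle1,W^i1\rangle$ is the density of the path with $i$ edges.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The eigenvalues $r_i$ of $R$ satisfy $|r_i|\le\rho^{1/4}$, so $|s|\le\rho^{1/4}\sum r_i^4$.

(b) The diagonal blocks of $W^2$ are $d^2+\omega=D$ and $ff^*+R^2$. The trace $\operatorname{tr}W^4$ is the sum of the squared Hilbert--Schmidt norms of the four blocks of $W^2$, so it is at least $D^2+\operatorname{tr}(ff^*+R^2)^2=D^2+\omega^2+2\|Rf\|^2+\rho$.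

(c) Write $W=W_0+Q$, where $W_0$ is the diagonal part and $Q$ the off-diagonal part of \eqref{eq:block}, and expand $\operatorname{tr}(W_0+Q)^5$ into $32$ words. The word without $Q$ gives $d^5+s$. A word with an odd number of letters $Q$ has zero diagonal blocks and trace $0$. Each of the ten words with two letters $Q$ is a cyclic shift of $QW_0^iQW_0^k$ with $i+k=3$. Its diagonal blocks are $d^k\langle f,R^if\rangle$ and $d^iff^*R^k$, so its trace is $d^k\langle f,R^if\rangle+d^i\langle f,R^kf\rangle$, of absolute value at most $2\omega$. Each of the five words with four letters $Q$ is a cyclic shift of $Q^4W_0$. Since $Q^4$ has diagonal blocks $\omega^2$ and $\omega ff^*$, the trace is $\omega^2d+\omega\langle f,Rf\rangle$, of absolute value at most $2\omega^2\le\omega/2$. The total error is at most $22.5\,\omega$. For $U$, replace $(d,f,R)$ by $(d',-f,-R)$.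

(d) The first inequality holds because $\Gamma$ is Sidorenko. For the second, $t(C_{12},U)\ge\|U\|^{12}\ge\|U1\|^{12}=D'^6$.

(e) By cyclicity and $(I-P)^2=I-P$, we have $\rho=\operatorname{tr}(W-PW)^4$. Expand, using $\operatorname{tr}(PW^{i_1}\cdots PW^{i_j})=\pi_{i_1}\cdots\pi_{i_j}$. Of the six words with two letters $P$, four have them in cyclically adjacent positions and give $\pi_1\pi_3$, and two give $\pi_2^2$.
\end{proof}

Let $a=t(C_5,W)$ and $b=t(C_5,U)$. The left side of \eqref{eq:equal} is
\[
F=\frac a{p_1^4}X+\frac b{p_2^4}Y,\qquad X=\frac{t(C_4,W)}{p_1^4}\Bigl(\frac D{p_1^2}\Bigr)^{\frac{N-4}2},\qquad Y=\Bigl(\frac{t(\Gamma^*,U)}{p_2^{\,g}}\Bigr)^n,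
\]
and we must show $F\ge1$. Since $d,d',D\le1$, we have $D^2+\rho\ge D^2(1+\rho)$, $D\ge d^2(1+\omega)$ and $D'\ge d'^2(1+\omega)$. Also $N/2\ge6n$. So Lemma~\ref{lem:block}(b),(d) give
\begin{equation}\label{eq:XY}
X\ge(1+\rho)\Bigl(\frac D{p_1^2}\Bigr)^{N/2}\ge(1+\rho)\Bigl(\frac d{p_1}\Bigr)^N(1+\omega)^{6n},\qquad Y\ge\Bigl(\frac{d'}{p_2}\Bigr)^N(1+\omega)^{6n}.
\end{equation}

\subsection*{Near the constant graphon}

The point is to find a neighborhood of $p_1$ that does not shrink as $n$ grows. The factors $(1+\omega)^{6n}$ absorb the error in Lemma~\ref{lem:block}(c), Lemma~\ref{lem:hm} removes $d$, and the gain $\rho$ from $C_4$ beats the loss $\rho^{5/4}$ from the pentagons.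

\begin{lemma}\label{lem:near}
Let $c=(p_1/2)^5$ and $\eta=(p_1c/4)^4$. If $n\ge17/c$, $|d-p_1|\le\eta$, $\omega\le\eta$ and $\rho\le\eta$, then $F\ge1$.
\end{lemma}

\begin{proof}
Since $p_1<\frac12$, we have $\eta\le c/8^4\le c/100$ and $\eta\le p_1/2$. The latter gives $d,d'\ge p_1/2$, so $d^5,d'^5\ge c$. Put $\theta_1=s/d^5$ and $\theta_2=-s/d'^5$. By Lemma~\ref{lem:block}(a) and $\rho^{1/4}\le p_1c/4$,
\begin{equation}\label{eq:theta}
|\theta_i|\le\rho^{5/4}/c\le p_1\rho/4\le\tfrac12 .
\end{equation}
Let $C=50/c$, so that $C\omega\le\frac12$. As $d^5(1+\theta_1)\ge c/2$, we have $25\omega\le C\omega\, d^5(1+\theta_1)$, and Lemma~\ref{lem:block}(c) gives $a\ge d^5(1+\theta_1)(1-C\omega)$. The same argument in blue gives $b\ge d'^5(1+\theta_2)(1-C\omega)$. Moreover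
\[
(1+\omega)^{6n}(1-C\omega)\ge(1+6n\omega)(1-C\omega)\ge1+6n\omega-C\omega-3n\omega\ge1,
\]
because $3n\ge C$. With \eqref{eq:XY},
\[
F\ge p_1\Bigl(\frac d{p_1}\Bigr)^mG_1+p_2\Bigl(\frac{d'}{p_2}\Bigr)^mG_2,\qquad G_1=(1+\theta_1)(1+\rho),\quad G_2=1+\theta_2 .
\]
By Lemma~\ref{lem:hm} with $x_1=d/p_1$ and $x_2=d'/p_2$, it suffices to show $\frac{p_1}{G_1}+\frac{p_2}{G_2}\le1$. We use $\frac1{1+\theta}\le\frac1{1-|\theta|}\le1+2|\theta|$ for $|\theta|\le\frac12$ and $\frac1{1+\rho}\le1-\frac\rho2$ for $0\le\rho\le1$. Then by \eqref{eq:theta}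
\[
\frac{p_1}{G_1}+\frac{p_2}{G_2}\le1-\frac{p_1\rho}2+2\bigl(p_1|\theta_1|+p_2|\theta_2|\bigr)\le1-\frac{p_1\rho}2+\frac{p_1\rho}2=1 .\qedhere
\]
\end{proof}

\subsection*{Away from the constant graphon}

Here only exponential rates in $n$ matter, and a compactness argument isolates them. The \emph{cut distance} of graphons $W,W'$ is the infimum, over measure-preserving bijections $\varphi$ of $[0,1]$, of $\sup_{S,T}\bigl|\int_{S\times T}\bigl(W(x,x')-W'(\varphi(x),\varphi(x'))\bigr)\,dx\,dx'\bigr|$, where $S,T$ range over measurable subsets of $[0,1]$. The space of graphons is compact in this distance~\cite{LS}, and each $t(H,\cdot)$ is continuous in it. So every sequence of graphons has a subsequence $W_l$ with $t(H,W_l)\to t(H,W)$ for some graphon $W$ and all graphs $H$. Then also $t(H,1-W_l)\to t(H,1-W)$, since expanding the factors $1-W$ writes $t(H,1-W)$ as a signed sum of densities of subgraphs of $H$ in $W$.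

\begin{proof}[Proof of Proposition~\ref{prop:pair}]
Suppose that there are $n_l\to\infty$ and graphons $W_l$ such that $F<1$ for $n=n_l$ and $W_l$. We mark the quantities of $W_l$ by the index $l$ and put $N_l=n_lg$. Pass to a subsequence as above, with limit $W$. The quantities $d$, $\omega=D-d^2$ and $\rho$ are polynomials in densities, the last by Lemma~\ref{lem:block}(e), so they converge. By Lemma~\ref{lem:near}, $\max\{|d_l-p_1|,\omega_l,\rho_l\}>\eta$ for large $l$. Hence the limit satisfies
\begin{equation}\label{eq:far}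
\max\{|d-p_1|,\ \omega,\ \rho\}\ge\eta>0 .
\end{equation}
Each of the two terms of $F$ is less than $1$. By \eqref{eq:XY}, $a_l(D_l/p_1^2)^{N_l/2}<p_1^4$. If $a>0$, then $D_l/p_1^2<(p_1^4/a_l)^{2/N_l}\to1$. If $b>0$, then $t(\Gamma^*,U_l)/p_2^{\,g}<(p_2^4/b_l)^{1/n_l}\to1$. So the limit satisfies
\begin{itemize}
\item[(R)] if $a>0$, then $D\le p_1^2$, and hence $d\le p_1$;
\item[(B)] if $b>0$, then $t(\Gamma^*,U)\le p_2^{\,g}$.
\end{itemize}
By Lemma~\ref{lem:triangles}(c), a color without pentagons has no triangles: $a=0$ implies $t(K_3,W)=0$, and $b=0$ implies $t(K_3,U)=0$. By Lemma~\ref{lem:triangles}(a), $a$ and $b$ are not both $0$. Three cases remain.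

\emph{Case $a,b>0$.} By (R), $d'\ge p_2$. By (B) and Lemma~\ref{lem:block}(d), $p_2^{\,g}\ge d'^{\,g-12}(d'^2+\omega)^6$, which forces $d'=p_2$ and $\omega=0$. Then $U$ is block diagonal in \eqref{eq:block}, so $t(C_{12},U)=p_2^{12}+\operatorname{tr}R^{12}$. By (B) and Lemma~\ref{lem:block}(d) again, $t(C_{12},U)\le p_2^{12}$. Thus $R=0$ and $\rho=0$, contradicting \eqref{eq:far}.

\emph{Case $b=0$.} Then $t(K_3,U)=0$, so Lemma~\ref{lem:triangles}(b) for $U$ gives $d'\le\frac12$, that is, $d\ge\frac12>p_1$. But $a>0$, and (R) gives $d\le p_1$.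

\emph{Case $a=0$.} Then $b>0$, and (B) with Lemma~\ref{lem:block}(d) gives $d'^{\,g}\le p_2^{\,g}$, so $d\ge p_1$. Since $t(K_3,W)=0$, for almost every $x$ we have $\int W(x,x')W(x,x'')W(x',x'')\,dx'\,dx''=0$. The set of $x$ with $\deg_W(x)\ge d$ has positive measure, because $\deg_W$ has mean $d$; fix an $x$ with both properties. The set $Z=\{x':W(x,x')>0\}$ has measure at least $\deg_W(x)\ge p_1$, and $W=0$ almost everywhere on $Z\times Z$. So $U=1$ almost everywhere on $Z\times Z$, and $t(\Gamma^*,U)\ge p_1^{v(\Gamma^*)}>p_2^{\,g}$ by \eqref{eq:dense}. This contradicts (B).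
\end{proof}

\begin{remark}
The strict inequality $p_1<\frac12$ is needed in the case $b=0$. For $p_1=\frac12$, the limit $W=W_{0,1}$, with red two cliques and blue complete bipartite, has $b=0$, $D=\frac14=p_1^2$ and $\rho=\frac1{16}$, so it is consistent with (R), (B) and \eqref{eq:far}. Exponential rates alone do not exclude it. In the proof of Theorem~\ref{thm:half} this coloring is handled by the end of Step~5, where the rate at which blue triangles vanish is compared with the edge density.
\end{remark}

\begin{thebibliography}{9}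

\bibitem{BMN}
Natalie Behague, Natasha Morrison and Jonathan A. Noel, \emph{Off-Diagonal Commonality of Graphs via Entropy}, arXiv:2307.03788 (2023).

\bibitem{LS}
Lov\'asz and Szegedy, \emph{Szemer\'edi's lemma for the analyst}, GAFA (2007).

\end{thebibliography}
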